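\title{Congruence-simple semirings with idempotent multiplication have at most three elements}

\begin{abstract}
We prove that a congruence-simple semiring in which $x^2=x$ for all $x$ has at most three elements. This confirms a conjecture from a paper of Kepka, Korbel\'a\v{r} and Landsmann. We also give a self-contained proof that there are exactly eight such semirings up to isomorphism. The method rests on one observation: in a congruence-simple semiring an idempotent endomorphism is the identity map or a constant map. We apply it to the maps $x\mapsto x+x$ and $x\mapsto axa$. The second map is an endomorphism because of the identity $axya=axaya$, which holds when both operations are idempotent.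
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{semiring} is a nonempty set $S$ with two associative binary operations $+$ and $\cdot$ such that $+$ is commutative and $\cdot$ distributes over $+$ from both sides. Neither operation is required to have a neutral element. A \emph{congruence} of $S$ is an equivalence relation $\sim$ such that $x\sim y$ implies $x+z\sim y+z$, $xz\sim yz$ and $zx\sim zy$ for all $z$. The classes of a congruence form a quotient semiring, and the kernel $\{(x,y): f(x)=f(y)\}$ of a semiring homomorphism $f$ is a congruence. The identity relation and the full relation $S\times S$ are always congruences; a congruence other than $S\times S$ is \emph{proper}. The semiring $S$ is \emph{congruence-simple} if it has exactly two congruences, that is, if $|S|\ge 2$ and the identity and the full relation are the only ones. The quotient of a semiring by a maximal proper congruence is congruence-simple, so these semirings are the coarsest nontrivial images that a semiring can have.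

We study semirings that are \emph{multiplicatively idempotent}, meaning that $x^2=x$ for all $x$. Boolean rings are examples, and so are distributive lattices with $+=\vee$ and $\cdot=\wedge$. How large can a congruence-simple one be? Without idempotency there is no bound. Every field is congruence-simple: if $x\sim y$ with $x\ne y$, then $x-y\sim 0$, and multiplying by arbitrary elements gives $z\sim 0$ for all $z$. With idempotent and commutative multiplication the answer is two, by a short argument (Proposition~\ref{prop:comm}). One might guess that the answer is always two, but this is false.

Let $\mathbb S_7$ be the set of endomorphisms of the semilattice $(\{0,1\},\max)$, with pointwise maximum as addition and composition as multiplication. Its elements are the three monotone maps: the constant map $a$ with value $0$, the identity map $b$, and the constant map $w$ with value $1$. The tables, with the row element as left factor, are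
\[
\begin{array}{c|ccc}
+ & a & b & w\\ \hline
a & a & b & w\\
b & b & b & w\\
w & w & w & w
\end{array}
\qquad\qquad
\begin{array}{c|ccc}
\cdot & a & b & w\\ \hline
a & a & a & a\\
b & a & b & w\\
w & w & w & w
\end{array}
\]
This semiring is multiplicatively idempotent and congruence-simple (Proposition~\ref{prop:eight}). For a semiring $S$ let $S^{op}$ be the \emph{opposite} semiring, with the same addition and the order of factors reversed. It has the same congruences as $S$. So $\mathbb S_8=\mathbb S_7^{op}$ is a second example with three elements.

Call an element $c$ \emph{left absorbing} if $cx=c$ for all $x$, \emph{right absorbing} if $xc=c$ for all $x$, and \emph{absorbing} if it is both; these terms always refer to multiplication. Two results on multiplicatively idempotent congruence-simple semirings are known.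
\begin{enumerate}
\item[(a)] If such a semiring has an absorbing element, then it has two elements.
\item[(b)] Up to isomorphism there are exactly eight finite ones: six semirings $\mathbb S_1,\dots,\mathbb S_6$ with two elements, and $\mathbb S_7$, $\mathbb S_8$.
\end{enumerate}
The following conjecture is posed in \cite{KKL}.
\begin{quote}
\emph{Every multiplicatively idempotent congruence-simple semiring is finite (and isomorphic to one of the semirings $\mathbb S_1,\dots,\mathbb S_8$).}
\end{quote}
We prove it.

\begin{theorem}\label{thm:main}
Every multiplicatively idempotent congruence-simple semiring $S$ satisfies $|S|\le 3$.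
\end{theorem}

Together with (b), Theorem~\ref{thm:main} gives the conjecture. The proof uses neither (a) nor (b), and it yields the list of semirings directly.

\begin{theorem}\label{thm:class}
A multiplicatively idempotent semiring is congruence-simple if and only if it is isomorphic to one of the following eight pairwise non-isomorphic semirings:
\begin{itemize}
\item the field $\mathbb Z_2$;
\item $N=\{o,1\}$ with $x+y=o$ for all $x,y$ and $xy=\min(x,y)$, where $o<1$;
\item $C_{\min}$, $C_{\max}$, $C_{\ell}$, $C_{r}$: the chain $\{0<1\}$ with $x+y=\max(x,y)$ and with $xy$ equal to $\min(x,y)$, $\max(x,y)$, $x$, $y$, respectively;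
\item $\mathbb S_7$ and $\mathbb S_8=\mathbb S_7^{op}$.
\end{itemize}
\end{theorem}

Theorem~\ref{thm:class} contains (b), and it contains (a): in $\mathbb S_7$ the left absorbing elements are $a$ and $w$, and neither is right absorbing since $wa=w$ and $aw=a$, so $\mathbb S_7$ and $\mathbb S_8$ have no absorbing element. The classification has a consequence for all multiplicatively idempotent semirings.

\begin{corollary}\label{cor:max}
Let $T$ be a multiplicatively idempotent semiring.
\begin{enumerate}
\item[(i)] Every maximal proper congruence of $T$ has at most $3$ classes, and the bound $3$ is sharp.
\item[(ii)] If $T$ is finitely generated and $|T|\ge2$, then every proper congruence of $T$ lies in a maximal one. In particular $T$ maps homomorphically onto one of the eight semirings of Theorem~\ref{thm:class}.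
\end{enumerate}
\end{corollary}

Section~\ref{sec:eight} checks the eight examples. Section~\ref{sec:idea} presents the method in the commutative case and isolates the obstacle in general: the map $x\mapsto axa$ need not be multiplicative. After a lemma on idempotent semigroups (Section~\ref{sec:bands}) we reduce to idempotent addition (Section~\ref{sec:reduction}), remove the obstacle there (Section~\ref{sec:regular}), and finish the proof (Section~\ref{sec:idem}). Corollary~\ref{cor:max} is proved in Section~\ref{sec:cor}. We write $nx=x+\dots+x$ with $n\ge1$ summands, and we call $S$ \emph{additively idempotent} if $2x=x$ for all $x$.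

\section{The eight semirings}\label{sec:eight}

\begin{proposition}\label{prop:eight}
The eight structures in Theorem~\ref{thm:class} are multiplicatively idempotent, congruence-simple, pairwise non-isomorphic semirings.
\end{proposition}

\begin{proof}
In each case both operations are associative, addition is commutative, and $x^2=x$; for $\mathbb S_7$ this last fact is the diagonal of the table. Distributivity holds in the field $\mathbb Z_2$. In $N$ both sides of a distributive law equal $o$, since $x(y+z)=xo=o=xy+xz$. In the four semirings on $\{0<1\}$ the product is monotone in each variable, and a monotone map of a chain preserves $\max$. In $\mathbb S_7$ we have $(f+g)h=fh+gh$ because addition is pointwise, and $f(g+h)=fg+fh$ because $f$ preserves $\max$. The opposite of a semiring is a semiring.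

A two-element set has only two equivalence relations, so the first six semirings are congruence-simple. Let $\sim$ be a congruence of $\mathbb S_7$ that identifies two distinct elements. If $a\sim b$, then $a=aw\sim bw=w$. If $b\sim w$, then $a=ba\sim wa=w$. So $a\sim w$ in every case, hence $b=a+b\sim w+b=w$, and $\sim$ is full. The same holds for $\mathbb S_8$, which has the same congruences.

The additions of $\mathbb Z_2$, of $N$ and of the chain are pairwise non-isomorphic: only the first is a group, and only the third is idempotent. The addition $\max$ on a finite chain has no automorphism other than the identity map. So two semirings with this addition on the same chain are isomorphic only if their multiplications are equal. The four multiplications on $\{0<1\}$ are different, and on the chain $a<b<w$ we have $aw=a$ in $\mathbb S_7$ but $aw=w$ in $\mathbb S_8$.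
\end{proof}

\section{Idempotent endomorphisms and the commutative case}\label{sec:idea}

Almost every use of simplicity in this paper goes through the following lemma.

\begin{lemma}\label{lem:simple}
Let $S$ be a congruence-simple semiring.
\begin{enumerate}
\item[(i)] An endomorphism $f$ of $S$ with $f\circ f=f$ is the identity map or a constant map.
\item[(ii)] If $S$ has a congruence with exactly two classes, then $|S|=2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The kernel of $f$ is full or the identity relation. In the first case $f$ is constant. In the second case $f$ is injective, and $f(f(x))=f(x)$ gives $f(x)=x$.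

(ii) Such a congruence is proper, so it is the identity relation, and each of the two classes has one element.
\end{proof}

Multiplicative idempotency produces many idempotent endomorphisms. The commutative case shows how they bound the size of $S$.

\begin{proposition}\label{prop:comm}
A multiplicatively idempotent congruence-simple semiring $S$ with commutative multiplication has exactly two elements.
\end{proposition}

\begin{proof}
Fix $a\in S$ and let $f(x)=ax$. The map $f$ is additive by distributivity, it is multiplicative because $(ax)(ay)=a^2xy=axy$, and $f(f(x))=a^2x=f(x)$. By Lemma~\ref{lem:simple}(i), either $ax=x$ for all $x$, or $f$ is constant with value $f(a)=a$. So every element of $S$ is a multiplicative identity or absorbing. Two identities $e,e'$ coincide, since $e=ee'=e'$, and so do two absorbing elements $c,c'$, since $c=cc'=c'$. Hence $|S|\le2$.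
\end{proof}

Without commutativity, one-sided multiplication is no longer an endomorphism. In $\mathbb S_7$ the map $x\mapsto xa$ sends $b$, $w$ and $bw=w$ to $a$, $w$ and $w$, while $aw=a$. The natural substitute is the two-sided map
\[
\varphi_a(x)=axa ,
\]
which equals $ax$ in the commutative case. It is additive, and $\varphi_a\circ\varphi_a=\varphi_a$. In $\mathbb S_7$ the maps $\varphi_a$ and $\varphi_w$ are constant and $\varphi_b$ is the identity map, which is the dichotomy of Lemma~\ref{lem:simple}(i). Since $\varphi_a(x)\varphi_a(y)=axaya$, the map $\varphi_a$ is multiplicative exactly when
\begin{equation}\label{eq:reg}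
axya=axaya\qquad\text{for all } x,y .
\end{equation}
This identity does not follow from multiplicative idempotency alone. Recall that a \emph{band} is a semigroup in which $x^2=x$ for all $x$.

\begin{example}\label{ex:band}
Let $B$ consist of five maps of $\{1,2,3\}$ to itself: the constant maps $c_1,c_2,c_3$, and the maps $a,x$ that fix $1$ and $2$ and satisfy $a(3)=1$, $x(3)=2$. Under composition, $c_if=c_i$, $fc_i=c_{f(i)}$, $aa=xa=a$ and $xx=ax=x$, so $B$ is a band. For $y=c_3$ we get $axya=c_{a(x(3))}=c_2$ and $axaya=c_{a(x(a(3)))}=c_1$. Adjoin an absorbing element $o$ and declare every sum to be $o$. As in $N$, both sides of each distributive law equal $o$, so $B\cup\{o\}$ is a multiplicatively idempotent semiring in which \eqref{eq:reg} fails.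
\end{example}

So \eqref{eq:reg} must come from an interaction with addition. It does hold when addition is idempotent (Proposition~\ref{prop:reg}). The plan is therefore to dispose first of the simple semirings whose addition is not idempotent. A second difference from the commutative case appears at the end: if $\varphi_a$ is constant we learn only that $axa=a$ for all $x$, and several elements can have this property, as $a$ and $w$ do in $\mathbb S_7$.

\section{Factors of an element in a band}\label{sec:bands}

We need one tool from semigroup theory. For an element $a$ of a band $B$ let
\[
F(a)=\{b\in B: aba=a\}.
\]
The next lemma says that $F(a)$ is the set of factors of $a$, that a product is a factor exactly when its terms are, and that the middle of a long product can be dropped.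

\begin{lemma}\label{lem:band}
Let $B$ be a band and $a\in B$.
\begin{enumerate}
\item[(i)] If $a=ubv$ with $u,v\in B$, where $u$ or $v$ or both may be absent, then $b\in F(a)$.
\item[(ii)] For $b,c\in B$ we have $bc\in F(a)$ if and only if $b\in F(a)$ and $c\in F(a)$.
\item[(iii)] Let $u,t,v$ be products of elements $a_1,\dots,a_n\in B$, and suppose that each $a_i$ occurs in the product $u$ and in the product $v$. Then $utv=uv$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Since $a=a\cdot ubv\cdot a$, we may replace $u$ by $au$ and $v$ by $va$ and assume that both are present. We have $abv=u(bv)(bv)=ubv=a$. Hence $aba=ab(abv)=(ab)(ab)v=abv=a$.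

(ii) If $a=a(bc)a$, then $b$ and $c$ are factors of $a$ as in (i). Conversely, let $aba=a=aca$. Then $acaba=aba=a$, and squaring the factor $cab$ gives
\[
a=a(cab)a=a(cab)(cab)a=(aca)\,bc\,(aba)=a(bc)a .
\]

(iii) By (i) every $a_i$ lies in $F(u)$ and in $F(v)$. By (ii), $u\in F(v)$ and $tv\in F(u)$. Therefore $utv=ut(vuv)=\bigl(u(tv)u\bigr)v=uv$.
\end{proof}

\begin{remark}
Lemma~\ref{lem:band} can also be read off from McLean's theorem \cite[Theorem 4.4.1]{Howie}: every band has a congruence $\mathcal D$ such that the quotient is a semilattice (a commutative band) and every class is a rectangular band, that is, satisfies $pqr=pr$ and $pqp=p$. Writing $[z]$ for the class of $z$, we have $b\in F(a)$ if and only if $[a][b]=[a]$. Indeed, $aba=a$ gives $[a][b]=[a]$, and if $ab\in[a]$, then $aba=a(ab)a=a$.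
\end{remark}

\section{Reduction to idempotent addition}\label{sec:reduction}

In any multiplicatively idempotent semiring, expanding $x+y=(x+y)^2$ gives
\begin{equation}\label{eq:square}
x+y=x+xy+yx+y .
\end{equation}
The case $x=y$ reads $2x=4x$, and this makes doubling an idempotent endomorphism.

\begin{proposition}\label{prop:reduction}
Let $S$ be a multiplicatively idempotent congruence-simple semiring. Then $S$ is additively idempotent, or $S\cong\mathbb Z_2$, or $S\cong N$.
\end{proposition}

\begin{proof}
Let $d(x)=2x$. The map $d$ is additive because addition is commutative. It is multiplicative because $(2x)(2y)=4xy=2xy$, and $d(d(x))=4x=d(x)$. If $d$ is the identity map, then $S$ is additively idempotent. By Lemma~\ref{lem:simple}(i) we may assume that $d$ is constant, say $2x=o$ for all $x$.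

Then $o+o=o$, and $o$ is absorbing, since $oy=(2x)y=2(xy)=o$ and $yo=y(2x)=2(yx)=o$. We next ask how $o$ behaves under addition, so let $g(x)=x+o$. From $o+o=o$ we get $g(x)+g(y)=g(x+y)$ and $g(g(x))=g(x)$, and
\[
g(x)g(y)=xy+xo+oy+oo=xy+3o=g(xy).
\]
By Lemma~\ref{lem:simple}(i) there are two cases.

\emph{Case 1: $x+o=x$ for all $x$.} Together with $x+x=o$, this makes $(S,+)$ an abelian group with neutral element $o$ in which every element is its own inverse. Canceling $x+y$ in \eqref{eq:square} gives $xy+yx=o$, and adding $yx$ gives $xy=yx$. By Proposition~\ref{prop:comm}, $S=\{o,1\}$. Here $1+1=o$, $1+o=1$, $1\cdot1=1$ and $o$ is absorbing, so $S\cong\mathbb Z_2$.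

\emph{Case 2: $g$ is constant.} Its value is $g(o)=o$, so $x+o=o$ for all $x$: any sum in which $o$ is a summand equals $o$. We claim that all sums equal $o$. Multiply \eqref{eq:square} on the left by $x$:
\[
x+xy=x+xy+xyx+xy=x+xyx+2xy=o .
\]
Substituting this in \eqref{eq:square} gives $x+y=(x+xy)+yx+y=o$.

Addition now carries no information: if $\sim$ is an equivalence relation compatible with multiplication, then $x+z=o=y+z$ shows that $\sim$ is a congruence of $S$. Example~\ref{ex:band} shows that \eqref{eq:reg} does not follow from this addition, so we find a congruence directly. Choose $s\ne o$. Then $s\in F(s)$, and $o\notin F(s)$ because $sos=o$. By Lemma~\ref{lem:band}(ii), whether a product lies in $F(s)$ depends only on whether its factors do. So the partition of $S$ into $F(s)$ and its complement is a congruence with two classes, and $S=\{o,s\}$ by Lemma~\ref{lem:simple}(ii). All sums are $o$, the element $o$ is absorbing and $ss=s$, so $S\cong N$.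
\end{proof}

\section{The identity $axya=axaya$}\label{sec:regular}

Let $S$ be additively and multiplicatively idempotent; simplicity plays no role in this section. Write $x\le y$ if $x+y=y$. This relation is reflexive by idempotency and antisymmetric by commutativity, and it is transitive because $x+y=y$ and $y+z=z$ give $x+z=x+y+z=z$. By distributivity, $x\le y$ implies $xz\le yz$ and $zx\le zy$. Moreover
\begin{equation}\label{eq:join}
x+y\le s\iff x\le s \text{ and } y\le s .
\end{equation}
Indeed, if $x+y+s=s$, then $x+s=x+x+y+s=s$, and symmetrically $y+s=s$; conversely $x+s=s=y+s$ gives $x+y+s=x+s=s$.

Adding $xy$ to both sides of \eqref{eq:square} leaves the right side unchanged, so $xy\le x+y$. Multiplying by $u$ on the left and $v$ on the right, we obtain a deletion rule: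
\begin{equation}\label{eq:del}
u\,xy\,v\;\le\; u\,x\,v+u\,y\,v\qquad(u,v,x,y\in S).
\end{equation}
So a product lies below an element $p$ as soon as it has two adjacent factors such that deleting either one leaves $p$.

The following identity is known \cite{PZ}; we give a complete proof.

\begin{proposition}\label{prop:reg}
In an additively and multiplicatively idempotent semiring, $axya=axaya$ for all $a,x,y$.
\end{proposition}

\begin{proof}
Put $p=axya$ and $q=axaya$. We show $p\le q$ and $q\le p$.

\emph{$p\le q$.} Applying \eqref{eq:del} to the middle of $axya$ would lose a letter altogether, so we first pad the product: $p=(ax)(ax)(ya)(ya)=axa\cdot xy\cdot aya$. Deleting $y$ from the middle leaves $(ax)(ax)aya=q$, and deleting $x$ leaves $axa(ya)(ya)=q$. By \eqref{eq:del}, $p\le q+q=q$.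

\emph{$q\le p$.} Here we use the deletion rule twice, once for a product that begins like $q$ and once for a product that ends like $q$. First,
\[
ax\cdot ay\cdot xya\;\le\; (ax)(ax)ya+a(xy)(xy)a=p+p=p .
\]
Second,
\[
axy\cdot xa\cdot ya\;\le\; a(xy)(xy)a+ax(ya)(ya)=p+p=p .
\]
Call the left sides $m$ and $m'$. Then $mm'\le pm'\le pp=p$. Now write $mm'=etf$ with
\[
e=axay,\qquad t=xya\cdot axy,\qquad f=xaya .
\]
Each of $a,x,y$ occurs in $e$ and in $f$, so Lemma~\ref{lem:band}(iii) gives $etf=ef=eaf$. Since $q=ea$ and $q=af$, we have $eaf=(ea)(af)=q^2=q$. Hence $q=mm'\le p$.
\end{proof}

\section{Simple semirings with both operations idempotent}\label{sec:idem}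

Throughout this section $S$ is congruence-simple and additively and multiplicatively idempotent, with the order $\le$ of Section~\ref{sec:regular}. Let $K$ be the set of elements of $S$ that are not a (two-sided) multiplicative identity. An identity is unique if it exists, so $K=S$ or $K=S\setminus\{1\}$, and $K\ne\emptyset$ because $|S|\ge2$.

\begin{lemma}\label{lem:axa}
If $a\in K$, then $axa=a$ for all $x\in S$.
\end{lemma}

\begin{proof}
By Proposition~\ref{prop:reg}, $\varphi_a(x)=axa$ is an endomorphism, and $\varphi_a\circ\varphi_a=\varphi_a$. Suppose that $\varphi_a$ is the identity map. Then $ax=a(axa)=axa=x$ and $xa=(axa)a=axa=x$ for all $x$, so $a$ is an identity, contrary to $a\in K$. By Lemma~\ref{lem:simple}(i), $\varphi_a$ is constant with value $\varphi_a(a)=a$.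
\end{proof}

In the commutative case Lemma~\ref{lem:axa} says that $a$ is absorbing, and the proof is over. In general it gives, for $x,c\in K$ and $y\in S$,
\begin{equation}\label{eq:rect}
xyc=xy(cxc)=\bigl(x(yc)x\bigr)c=xc .
\end{equation}
So $xy$ and $x$ cannot be told apart by multiplying on the right with elements of $K$. This indistinguishability is a congruence, and simplicity applies to it.

\begin{lemma}\label{lem:oneside}
Either every element of $K$ is left absorbing, or every element of $K$ is right absorbing.
\end{lemma}

\begin{proof}
First, $zc\in K$ for all $z\in S$ and $c\in K$: if $zc=1$ is an identity, then $c=zcc=zc=1$, a contradiction. Define $x\sim y$ if $xc=yc$ for all $c\in K$. This is an equivalence relation. If $x\sim y$, $z\in S$ and $c\in K$, then $(x+z)c=xc+zc=yc+zc=(y+z)c$, and $zxc=zyc$, and $x(zc)=y(zc)$ because $zc\in K$. So $\sim$ is a congruence.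

If $\sim$ is full, then $xc=cc=c$ for all $x\in S$ and $c\in K$, so every element of $K$ is right absorbing. If $\sim$ is the identity relation, then for $x\in K$ and $y\in S$ the relation $xy\sim x$ from \eqref{eq:rect} gives $xy=x$, so every element of $K$ is left absorbing.
\end{proof}

The multiplication of $S$ is now completely known. It remains to bound $K$, and this is done by the addition.

\begin{proposition}\label{prop:idem}
Either $|S|=2$, or $S\cong\mathbb S_7$, or $S\cong\mathbb S_8$.
\end{proposition}

\begin{proof}
Passing to $S^{op}$ preserves the hypotheses and the set $K$, interchanges left and right absorbing elements, and interchanges $\mathbb S_7$ and $\mathbb S_8$. By Lemma~\ref{lem:oneside} we may assume that $xy=x$ for all $x\in K$ and $y\in S$.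

\emph{Case A: $S$ has no identity.} Then $xy=x$ for all $x,y\in S$. Every equivalence relation is compatible with this multiplication, since $x\sim y$ gives $xz=x\sim y=yz$ and $zx=z=zy$. So it suffices to find a two-class partition compatible with addition. At most one element of $S$ is greatest, so some $s\in S$ is not, and the sets $\{x: x\le s\}$ and $\{x:x\not\le s\}$ are both nonempty. By \eqref{eq:join}, whether $x+z$ lies in the first set depends only on whether $x$ and $z$ do. Lemma~\ref{lem:simple}(ii) gives $|S|=2$.

\emph{Case B: $S$ has an identity $1$.} Multiplication by $1+z$ now ties the addition on $K$ to the position of $1$ in the order. For $x,z\in K$ we have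
\begin{equation}\label{eq:onez}
(1+z)x=x+zx=x+z .
\end{equation}
Fix $z\in K$. There are two possibilities for $1+z$.
\begin{itemize}
\item If $1+z=1$, then \eqref{eq:onez} reads $x=x+z$ for all $x\in K$. So $z$ is the least element of $K$.
\item If $1+z=k\in K$, then $k$ is left absorbing, and \eqref{eq:onez} reads $k=x+z$ for all $x\in K$. Taking $x=z$ gives $k=z$. So $1+z=z$, and $z$ is the greatest element of $K$.
\end{itemize}
Every element of the partially ordered set $K$ is thus its least or its greatest element, and so $|K|\le2$. (This count does not use simplicity.) If $|K|=1$, then $|S|=2$. If $|K|=2$, then $K=\{a,w\}$ with $a$ least and $w$ greatest, so $a+w=w$. As $w$ is not least, the second possibility holds for $w$, and $1+w=w$. As $a$ is not greatest, the first possibility holds for $a$, and $1+a=1$. With $b=1$, the addition is that of $\mathbb S_7$, and so is the multiplication, since $a$ and $w$ are left absorbing and $b$ is the identity.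
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $S$ is not additively idempotent, then $|S|=2$ by Proposition~\ref{prop:reduction}. Otherwise $|S|\le3$ by Proposition~\ref{prop:idem}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
One direction, and the fact that the eight semirings are pairwise non-isomorphic, is Proposition~\ref{prop:eight}. Conversely, let $S$ be multiplicatively idempotent and congruence-simple. By Propositions~\ref{prop:reduction} and~\ref{prop:idem}, either $S$ is isomorphic to $\mathbb Z_2$, $N$, $\mathbb S_7$ or $\mathbb S_8$, or $S$ is additively idempotent with two elements. In the last case the sum of the two elements is one of them; call it $1$ and the other $0$. Then $+$ is $\max$ on $\{0<1\}$. We have $0\cdot0=0$ and $1\cdot1=1$, and the pair $(0\cdot 1,\,1\cdot 0)$ is $(0,0)$, $(1,1)$, $(0,1)$ or $(1,0)$. These cases are $C_{\min}$, $C_{\max}$, $C_\ell$ and $C_r$.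
\end{proof}

\section{Maximal congruences}\label{sec:cor}

\begin{proof}[Proof of Corollary~\ref{cor:max}]
(i) Let $\theta$ be a maximal proper congruence of $T$. The congruences of $T/\theta$ correspond bijectively to the congruences of $T$ that contain $\theta$, and these are $\theta$ and $T\times T$. So $T/\theta$ is congruence-simple. It is also multiplicatively idempotent, and Theorem~\ref{thm:main} gives $|T/\theta|\le3$. For $T=\mathbb S_7$ the identity relation is a maximal proper congruence with three classes.

(ii) To apply Zorn's lemma we need the union of a chain of proper congruences to be proper. Finite generation gives this, because finitely many pairs then force a congruence to be full. Let $g_1,\dots,g_n$ generate $T$, so that every element of $T$ is a sum of products of generators, and put $g=g_1$. Let $\theta$ be a congruence that contains the pairs $(g,g_i)$ for all $i$ and the pair $(g,2g)$. Every product of generators is $\theta$-related to a power of $g$, which equals $g$. So a sum of $m$ such products is $\theta$-related to $mg$. By induction $mg\mathrel{\theta}g$, since $(m+1)g=mg+g\mathrel{\theta}2g\mathrel{\theta}g$. Hence every element is $\theta$-related to $g$, and $\theta$ is full.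

Let $\rho$ be a proper congruence, and consider the proper congruences that contain $\rho$, ordered by inclusion. The union of a nonempty chain of them is a congruence containing $\rho$. If it were full, it would contain the $n+1$ pairs above, all of these would lie in one member of the chain, and that member would be full. So the union is proper, and Zorn's lemma gives a maximal proper congruence containing $\rho$. Finally, the identity relation is proper because $|T|\ge2$, so $T$ has a maximal proper congruence $\theta$. As in (i), $T/\theta$ is multiplicatively idempotent and congruence-simple, so it is one of the eight semirings by Theorem~\ref{thm:class}.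
\end{proof}

\begin{thebibliography}{9}

\bibitem{Howie}
Howie, \emph{Fundamentals of Semigroup Theory}.

\bibitem{KKL}
Tom\'a\v{s} Kepka, Miroslav Korbel\'a\v{r} and G\"unter Landsmann,
\emph{Congruence-simple multiplicatively idempotent semirings},
arXiv:2207.08160 (2022).

\bibitem{PZ}
F. Pastijn and X. Zhao,
\emph{Varieties of idempotent semirings with commutative addition},
Algebra Universalis 54 (2005).

\end{thebibliography}
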